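# Connecting the plane spanning trees of a simple drawing of $K_n$

## Twelve plane trees on the corners of a square

Place four points $1,2,3,4$ at the corners of a square, in this cyclic order, and draw all six segments between them. The four sides do not cross anything, and the two diagonals $13$ and $24$ cross each other. Which spanning trees are drawn without crossings?

A spanning tree on four vertices has three edges. Of the $20$ triples of edges, $4$ are triangles and the other $16$ are spanning trees. A tree is drawn with a crossing exactly if it contains both diagonals. There are four such trees, one for each choice of the third edge, since two disjoint edges lie in no triangle. So $12$ plane trees remain, and they fall into three families: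

- four trees with no diagonal (any three of the four sides);
- four trees that contain $13$ and not $24$ (choose two of the four sides in one of $6$ ways, and discard the two choices that close a triangle with $13$);
- four trees that contain $24$ and not $13$.

Suppose we may move from a tree $T$ to a tree $T'$ whenever the two can be drawn on top of each other without a crossing. Here this fails only if one tree contains $13$ and the other contains $24$. The stars $\{12,13,14\}$ and $\{21,23,24\}$, for instance, are not one move apart. But every tree in the first family is one move away from every other tree, so any two of the twelve trees are joined by at most two moves. For the two stars we can take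

$$\{21,23,24\}\;\longrightarrow\;\{12,23,14\}\;\longrightarrow\;\{12,13,14\}.$$

We were lucky that there are trees without any crossed edge. With more vertices, and with curved edges, there is no reason for such universal intermediate trees to exist. Can we still always get from every plane spanning tree to every other?

## Simple drawings and the compatibility graph

**Definition (drawing).** A *drawing* $D$ of a graph $G$ represents the vertices by distinct points of the Euclidean plane and the edges by Jordan arcs connecting their incident vertices, such that no edge passes through any other vertex. A drawing is *simple* if any pair of edges intersects at most once, either in a common vertex or in a proper *crossing* in the relative interior of both edges. A drawing is *plane* if it contains no crossing.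

"Proper" means that the two arcs locally pass through each other: each changes from one side of the other to the opposite side. Two consequences will be used all the time. Two edges with a common vertex already meet there, so they do not cross. And there are only finitely many crossings, at most one per pair of edges.

A straight-line drawing of $K_n$ with no three vertices on a line is simple, and the square above is an example. Edges of a simple drawing may be curved, though, and then they can behave quite differently from segments, as we shall see.

**Definition (compatible trees, compatibility graph).** Let $D$ be a simple drawing of the complete graph $K_n$. Let $\mathcal T_D$ be the set of all drawings of plane spanning trees that are subdrawings of $D$. Two plane subdrawings $H,H'$ of $D$ are *compatible* if $H\cup H'$ is plane. The *compatibility graph* $\mathcal F(\mathcal T_D)$ has one vertex for each tree in $\mathcal T_D$, and two vertices are adjacent if and only if the corresponding trees are compatible.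

For the square, $\mathcal F(\mathcal T_D)$ has $12$ vertices and diameter $2$. The set $\mathcal T_D$ is never empty. The *star* $S_w$, consisting of all edges incident to a vertex $w$, is a spanning tree, and it is plane because edges with a common vertex do not cross.

The question is whether $\mathcal F(\mathcal T_D)$ is connected for every positive integer $n$ and every simple drawing $D$ of $K_n$. The answer is yes.

**Theorem 1.** For every $n\ge 1$ and every simple drawing $D$ of $K_n$, the graph $\mathcal F(\mathcal T_D)$ is connected.

Two small examples show that the hypotheses cannot simply be dropped.

*Completeness.* Draw the cycle $C_4=K_{2,2}$ with straight edges through $(0,0),(2,2),(2,0),(0,2)$ in this order, and call the edges $e_1,e_2,e_3,e_4$ as they are met. The diagonals $e_1$ and $e_3$ cross at $(1,1)$, and there is no other crossing, so the drawing is simple. A spanning tree is $C_4$ minus one edge, and it is plane exactly if the missing edge is $e_1$ or $e_3$. The two plane trees $C_4-e_1$ and $C_4-e_3$ have a union that contains both $e_1$ and $e_3$. So the compatibility graph consists of two isolated vertices. The corresponding statement for complete bipartite graphs is therefore false.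

*Adjacent edges must not cross.* Draw $K_3$ with $a=(0,0)$, $b=(2,1)$, $c=(2,-1)$. Let $ab$ be the polyline $(0,0),(1,-1),(2,1)$, let $ac$ be the polyline $(0,0),(1,1),(2,-1)$, and let $bc$ be straight. For $0< x\le 1$ the first polyline is below the axis and the second above it. For $1\le x\le 2$ they are given by $y=2x-3$ and $y=3-2x$, so they cross exactly at $(1.5,0)$. The edge $bc$ meets them only in $b$ and $c$. The plane spanning trees are $\{ab,bc\}$ and $\{ac,bc\}$, and their union contains the crossing. Again there are two isolated vertices.

## Removing a leaf and re-attaching it

Spanning trees have leaves, so it is natural to try induction on $n$. Write $D-v$ for $D$ without $v$ and its edges. This is a simple drawing of $K_{n-1}$. Suppose $T$ and $T'$ both have the leaf $v$, say $T=R+a$ and $T'=R'+b$, where $R,R'$ are plane spanning trees of $D-v$ and $a,b$ are edges at $v$. By induction there is a walk $R=R_0,R_1,\dots,R_k=R'$ of compatible trees in $D-v$. The first idea is to carry the edge $a$ along and use $R_0+a,\ R_1+a,\ \dots$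

In the square this already fails. Let $v=4$, $R_0=\{12,23\}$, $R_1=\{12,13\}$ and $a=42$. The trees $R_0$ and $R_1$ are compatible, but $R_1+a$ contains both diagonals. The remedy in this case is to change the edge at $4$ first. The edge $41$ crosses neither $R_0$ nor $R_1$, so

$$R_0+42,\qquad R_0+41,\qquad R_1+41$$

is a walk in $\mathcal F(\mathcal T_D)$. It is in fact the walk between two stars from the opening example.

In general we need, for each step, an edge at $v$ that avoids $R_i\cup R_{i+1}$. This drawing is plane, because $R_i$ and $R_{i+1}$ are compatible. The whole question thus comes down to the following statement.

**Lemma 1.** Let $D$ be a simple drawing of $K_n$, $n\ge 2$, let $v$ be a vertex, and let $F$ be a plane subdrawing of $D-v$ (not necessarily connected). Then some edge of $D$ incident to $v$ is crossed by no edge of $F$.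

To the knowledge of the source, a stronger form for connected $F$, with two such edges, is due to Fulek and Ruiz-Vargas (SoCG 2013). We shall prove Lemma 1 in full and rely on no such citation. First we see how it gives the theorem.

**Lemma 2 (lifting).** Let $n\ge 2$, let $D$ be a simple drawing of $K_n$, and let $v$ be a vertex. Let $R_0,R_1,\dots,R_k$ ($k\ge 0$) be a walk in $\mathcal F(\mathcal T_{D-v})$. Let $a,b$ be edges at $v$ such that $R_0+a$ and $R_k+b$ are plane. Then $\mathcal F(\mathcal T_D)$ contains a walk of at most $2k+1$ steps from $R_0+a$ to $R_k+b$ (repetitions omitted), all of whose trees have $v$ as a leaf.

**Proof of Lemma 2.** For $0\le i<k$ the drawing $R_i\cup R_{i+1}$ is a plane subdrawing of $D-v$. By Lemma 1 there is an edge $c_i$ at $v$ that is not crossed by $R_i\cup R_{i+1}$. Put $c_{-1}=a$ and $c_k=b$, and consider the sequence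
$$R_0+c_{-1},\;\; R_0+c_0,\;\; R_1+c_0,\;\; R_1+c_1,\;\; R_2+c_1,\;\;\dots,\;\; R_k+c_{k-1},\;\; R_k+c_k. \tag{1}$$

Each member is a spanning tree of $D$ with leaf $v$, because $R_i$ spans $D-v$ and we add one edge at $v$. Each member is plane. For $R_0+c_{-1}$ and $R_k+c_k$ this is assumed. For $i<k$ the edge $c_i$ crosses neither $R_i$ nor $R_{i+1}$, which covers all other members.

Consecutive members are equal or compatible, and there are two kinds of steps to check. The union of $R_i+c_{i-1}$ and $R_i+c_i$ is $R_i$ together with $c_{i-1}$ and $c_i$. Neither of these two edges crosses $R_i$, and they share $v$, so they do not cross each other. The union of $R_i+c_i$ and $R_{i+1}+c_i$ is $(R_i\cup R_{i+1})+c_i$, which is plane by the choice of $c_i$.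

There are $k+1$ steps of the first kind and $k$ of the second, so $2k+1$ steps in total. Omitting repetitions can only shorten the walk. $\blacksquare$

**Proof of Theorem 1 from Lemma 2.** We use induction on $n$. For $n\le 2$ there is exactly one spanning tree. Let $n\ge 3$ and assume the statement for $n-1$. For a vertex $v$ let $\mathcal L_v\subseteq\mathcal T_D$ be the set of plane spanning trees that have $v$ as a leaf.

**Step (i): a common leaf.** This step joins any two trees $T,T'\in\mathcal L_v$ by a path that stays inside $\mathcal L_v$. Write $T=R+a$ and $T'=R'+b$ with $R,R'\in\mathcal T_{D-v}$ and $a,b$ edges at $v$. By the induction hypothesis, applied to the simple drawing $D-v$ of $K_{n-1}$, there is a path from $R$ to $R'$ in $\mathcal F(\mathcal T_{D-v})$. Lemma 2 lifts it to a walk from $T$ to $T'$ all of whose trees lie in $\mathcal L_v$.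

**Step (ii): different leaves.** This step joins arbitrary $T,T'\in\mathcal T_D$, using a star as an intermediate tree. Let $u$ be a leaf of $T$ and $u'$ a leaf of $T'$. If $u=u'$, use step (i). Otherwise choose a vertex $w\ne u,u'$, which exists since $n\ge 3$. In the star $S_w$ every vertex other than $w$ is a leaf, so $S_w\in\mathcal L_u\cap\mathcal L_{u'}$. By step (i), $T$ is joined to $S_w$ inside $\mathcal L_u$, and $S_w$ is joined to $T'$ inside $\mathcal L_{u'}$. $\blacksquare$

So everything now rests on Lemma 1.

## A shrinking triangle, and a curved edge that escapes from it

If $F$ is a single edge $pq$, Lemma 1 is clear: $pq$ shares a vertex with $vp$ and with $vq$, so it crosses neither. The difficulty is that several edges of $F$ might work together, one blocking the edges from $v$ to the endpoints of another.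

For straight-line drawings one can argue by descent. Suppose every edge at $v$ is crossed by $F$. Pick any edge $vu$, let $x$ be its crossing with $F$ closest to $v$, lying on $e\in F$, and let $p$ be an endpoint of $e$. Consider the triangle with corners $v,x,p$. The edge $vp$ is also crossed. Let $y$ be its crossing closest to $v$, on $f\in F$. Then $f\ne e$, and from $y$ one part of $f$ runs into the interior of the triangle.

This part cannot leave the triangle. It does not meet the side $xp\subseteq e$, since $F$ is plane and $f$ is not incident to $p$ (it crosses $vp$). It does not meet the side $vx$, by the choice of $x$. And it does not meet the line $vp$ a second time. So $f$ has an endpoint $s$ inside the triangle. By convexity the triangle with corners $v,y,s$ lies in the triangle with corners $v,x,p$, and it does not contain $p$. So it contains fewer vertices of $D$. Moreover, no crossing with $F$ lies on $vy$ before $y$, so the argument repeats with $(y,f,s)$ in place of $(x,e,p)$. The number of vertices in the triangle drops each time, which cannot go on forever.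

For curved edges, the part of this argument that uses the Jordan curve theorem survives: $f$ still runs into a region bounded by $vx$, the part of $e$ from $x$ to $p$, and $pv$, and still ends there in a vertex $s$. What breaks is convexity: *the edge $vs$ need not stay in the region*. Here is a drawing of $K_6$ in which this happens. The vertices are
$$v=(0,0),\quad u=(0,8),\quad p=(4,4),\quad q=(-4,4),\quad s=(1,3),\quad r=(4,2).$$
All edges are straight except $vs$, which is the polyline $(0,0),(6,0),(6,6),(1,6),(1,3)$.

To see that this is a simple drawing, first consider the six points. The slopes of the lines to the other five are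

- at $v$: $\infty,1,-1,3,\tfrac12$ (towards $u,p,q,s,r$);
- at $u$: $\infty,-1,1,-5,-\tfrac32$ (towards $v,p,q,s,r$);
- at $p$: $1,-1,0,\tfrac13,\infty$ (towards $v,u,q,s,r$);
- at $q$: $-1,1,0,-\tfrac15,-\tfrac14$ (towards $v,u,p,s,r$);
- at $s$: $3,-5,\tfrac13,-\tfrac15,-\tfrac13$ (towards $v,u,p,q,r$);
- at $r$: $\tfrac12,-\tfrac32,\infty,-\tfrac14,-\tfrac13$ (towards $v,u,p,q,s$).

At each point the five values are distinct, so no three of the points are on a line, and the straight edges cause no problem among themselves. Now go along the polyline $vs$:

- The part on $y=0$ meets straight edges only in $v$, since all other vertices have $y\ge 2$.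
- The part on $x=6$ meets none, since all vertices have $x\le 4$.
- On $y=6$ only edges at $u$ matter. The edges $uv,uq,us,up,ur$ reach this height at $x=0,-2,\tfrac25,2,\tfrac43$. So the part with $1\le x\le 6$ crosses $up$ and $ur$, once each.
- On the line $x=1$, the edges $up,ur,pq,vp,vr,qr$ pass at heights $7,\ 6.5,\ 4,\ 1,\ 0.5,\ 2.75$. The edges $us,ps,qs,rs$ pass through $s$, and the others do not reach this line. So the part with $3\le y\le 6$ crosses only $pq$, at $(1,4)$.

Thus $vs$ crosses exactly $up$, $ur$ and $pq$, once each, and none of these is incident to $v$ or $s$. The drawing is simple.

Let $F=\{pq,sr\}$, which is plane. Start the descent with $vu$: its closest crossing is $x=(0,4)$, on $e=pq$, and we turn to $p$. The edge $vp$ is crossed by $f=sr$ at $y=(2.5,2.5)$, and the endpoint of $f$ inside the triangle $v,x,p$ is $s=(1,3)$. But $vs$ runs outside this triangle until it enters through $e$ at $z=(1,4)$. So the edge that blocks $vs$ is $e$ once more. If we now turn to $p$ again, we go around in a circle. Lemma 1 holds in this example, since $vq$ and $vr$ are uncrossed, but the shrinking measure has been lost.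

The remedy is to make it impossible for edges at $v$ to wander. We cut the sphere open along *all* edges at $v$ at once. They then form the boundary of a disc, the edges of $F$ become a family of non-crossing chords, and the quantity to minimize is the number of chord ends beneath a chord.

## Cutting the sphere along the star of $v$

Let $D,v,F$ be as in Lemma 1, and let $N=n-1$ be the number of edges at $v$. If $F$ has no edge, the claim is trivial, because $n\ge 2$ provides an edge at $v$. So assume that $F$ has an edge. Then $N\ge 2$.

**The disc.** The purpose of this step is to turn the edges at $v$ into the boundary of a disc. View the plane as part of the sphere. Let $u_0,\dots,u_{N-1}$ be the other vertices, in clockwise order of the edges $vu_i$ around $v$, with indices modulo $N$. The star $S=\bigcup_i vu_i$ is a plane tree. Recall the textbook fact (a form of the Jordan–Schoenflies theorem) that a homeomorphism of the sphere takes $S$ to a star of straight segments in the same rotational order. So we may cut along $S$ and obtain a closed disc $\Delta$ with boundary circle $B$. It comes with a map from $\Delta$ to the sphere that is a homeomorphism from the interior of $\Delta$ onto the complement of $S$ and maps $B$ onto $S$.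

Walk once around $S$, keeping the complement on the left. This direction on $B$ is called *forward*. We leave $v$ along the left side of some edge $vu_i$, turn around $u_i$, come back along the other side, and pass at $v$ to the next edge in clockwise order, which is $vu_{i+1}$. So $B$ consists of consecutive *blocks*
$$\beta_i=L_i\cup\{u_i\}\cup R_i ,$$
where $L_i$ and $R_i$ are the two sides of $vu_i$ (without $v$ and $u_i$), met in this order. Block $\beta_{i+1}$ follows $\beta_i$, and consecutive blocks are separated by one copy of $v$. A point $x$ in the interior of $vu_i$ has two copies, $x^L\in L_i$ and $x^R\in R_i$. Each $u_i$ has just one copy. Along $L_i$ the forward direction leads away from $v$, and along $R_i$ it leads toward $v$.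

**The pieces.** The purpose of this step is to turn $F$ into chords of $\Delta$. An edge $e$ of $F$ meets $S$ only in its own two endpoints and in crossings. These points cut $e$ into *pieces*. Each piece is an arc in $\Delta$ whose interior lies in the interior of $\Delta$ and whose two *ends* lie on $B$. Each end is some $u_j$ or some $x^L$ or $x^R$. At a crossing $x$ two pieces of $e$ meet. Since $e$ passes from one side of the edge at $v$ to the other, one of these pieces ends at $x^L$ and the other at $x^R$.

In the $K_6$ example the clockwise order is $u_0=q$, $u_1=u$, $u_2=p$, $u_3=r$, $u_4=s$. The crossings are $x$ on $vu_1$, $y$ on $vu_2$ and $z$ on $vu_4$. Going from $q$ to $p$, the edge $e=pq$ arrives at $vu$ from the left side. It then arrives at $vs$ from the west, and this is the right side, because $vs$ runs downward there. So $e$ has the pieces with ends $\{u_0,x^L\}$, $\{x^R,z^R\}$, $\{z^L,u_2\}$. In the same way $f=sr$ has the pieces $\{u_4,y^L\}$ and $\{y^R,u_3\}$. The marked points come in the forward order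
$$u_0,\;\; x^L,u_1,x^R,\;\; y^L,u_2,y^R,\;\; u_3,\;\; z^L,u_4,z^R,$$
and the five chords are nested or disjoint. The chord $x^Rz^R$ lies over $y^Lu_4$, which lies over $u_2z^L$, which lies over $y^Ru_3$. The chord $u_0x^L$ stands apart. The circular search of the previous section has become a harmless nest.

**Five properties of the pieces.** The purpose of this step is to translate "$F$ is plane" and "$D$ is simple" into the language of chords.

**(P1)** *Distinct pieces have disjoint interiors, and a point $x^L$ or $x^R$ is an end of at most one piece.* Edges of a plane drawing meet only in common endpoints, so two pieces of different edges have disjoint interiors, and no two edges of $F$ pass through the same crossing point $x$. For two pieces of the same edge, the first statement is clear. The second holds because the two pieces that meet at $x$ end at different copies of $x$.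

**(P2)** *Let $\tau$ be a piece with ends $P,Q$, and let $\sigma\neq\tau$ be a piece with an end in one of the two open arcs of $B\setminus\{P,Q\}$. Then the other end of $\sigma$ lies in the closure of the same arc.* By the Jordan curve theorem, $\tau$ separates $\Delta$ into two components. Each contains one of the open arcs, and its closure meets $B$ in the closure of this arc. The interior of $\sigma$ is connected and avoids $\tau$, so it lies in the component that contains the given open arc. Hence the other end lies in the closure of that component.

**(P3)** *If $e\in F$ crosses $vu_i$ at $x$, then the only ends of pieces of $e$ in $\beta_i$ are $x^L$ and $x^R$.* The edge $e$ crosses $vu_i$ only once. And $e$ is not incident to $u_i$, because adjacent edges do not cross.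

**(P4)** *There is no cyclic sequence of one or more distinct pieces of one edge $e$ in which each piece is joined to the next at a crossing $x$ (one ends at $x^L$, the other at $x^R$) and the crossings used are all distinct.* Such a sequence would trace a closed curve inside the arc $e$. Put differently, the pieces of $e$, lined up along $e$, are joined at the crossings like the nodes of a path, and a path contains no cycle. The case of a single piece says that no piece has both ends $x^L$ and $x^R$.

**(P5)** *No edge of $F$ crosses all edges at $v$.* An edge of $F$ does not cross the edges from $v$ to its own endpoints.

## The chord with the fewest ends beneath it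

**Proof of Lemma 1.** Suppose, for contradiction, that every edge at $v$ is crossed by $F$. We keep the notation of the previous section.

**Step 1: the first crossing on each edge at $v$.** This step selects one crossing per block and sorts the blocks into two types. Let $x_i$ be the crossing with $F$ on $vu_i$ that is closest to $v$ along $vu_i$, and let $e_i\in F$ be the edge through $x_i$. Then:

**(A)** *No end of a piece lies strictly between $x_i^R$ and $x_{i+1}^L$, going forward.*

Indeed, this part of $B$ consists of the portion of $R_i$ between $x_i$ and $v$, a copy of $v$, and the portion of $L_{i+1}$ between $v$ and $x_{i+1}$. By the choice of $x_i$ and $x_{i+1}$ there are no crossings with $F$ there, and $v$ is not a vertex of $F$.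

Let $\rho_i$ be the piece with end $x_i^R$, and let $Q_i$ be its other end. Call $i$ *good* if $Q_i=x_{i+1}^L$, and *bad* otherwise. If $i$ is good, then $\rho_i$ hops directly from block $\beta_i$ to block $\beta_{i+1}$, and $e_{i+1}=e_i$. If all indices were good, one edge of $F$ would contain all the $x_i$, contradicting (P5). So there are bad indices.

**Step 2: a minimal bad index.** This step fixes the chord beneath which we shall work. For a bad index $i$ let $A_i$ be the open arc of $B$ that goes forward from $x_i^R$ to $Q_i$. Choose a bad index for which $A_i$ contains the minimum number of points that are ends of pieces, and relabel cyclically so that this index is $0$.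

For points of $B\setminus\{x_0^R\}$ write $P<P'$ if $P$ is met before $P'$ when going forward from $x_0^R$. In this linear order we first meet the rest of $R_0$ and a copy of $v$. Then come the blocks $\beta_1,\dots,\beta_{N-1}$, completely and in this order. Only after that is $\beta_0$ entered again.

**Step 3: a chord $\tau$ beneath $\rho_0$.** This step finds a chord that starts at $x_1^L$ and locates its other end. The end $Q_0$ is not strictly between $x_0^R$ and $x_1^L$ by (A), and it is not $x_1^L$ because $0$ is bad. Hence $x_1^L<Q_0$, that is, $x_1^L\in A_0$.

Let $e=e_1$, let $\tau$ be the piece with end $x_1^L$ (a piece of $e$), and let $Q'$ be its other end. Since $x_1^L$ is neither $x_0^R$ nor $Q_0$, we have $\tau\ne\rho_0$. By (P2), applied to $\rho_0$, the end $Q'$ lies in the closure of $A_0$, and by (P1) $Q'\ne x_0^R$. So $Q'\le Q_0$. By (A), $Q'$ does not come before $x_1^L$, so $Q'>x_1^L$. If $Q'$ were in $\beta_1$, then $Q'=x_1^R$ by (P3), and $\tau$ would have both ends $x_1^L$ and $x_1^R$, contradicting (P4). Therefore $Q'$ comes after all of $\beta_1$. In summary,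
$$x_1^L<Q'\le Q_0,\qquad\text{and all points of }\beta_1\text{ are}<Q'. \tag{2}$$

**Step 4: the statement to be propagated.** We shall show that $\tau$ has to reach over one block after another, until there are no blocks left. For $k\ge 1$ let $(C_k)$ be the following statement: $k\le N-1$; the points $x_1,\dots,x_k$ lie on $e$; the indices $1,\dots,k-1$ are good; and all points of $\beta_1\cup\dots\cup\beta_k$ are $<Q'$.

The statement $(C_1)$ holds: $1\le N-1$ since $N\ge 2$, the point $x_1$ lies on $e=e_1$, there is no index to be good, and the last part is in (2). The statement $(C_N)$ is false, because it contains $N\le N-1$. So the lemma is proved once we show that $(C_k)$ implies $(C_{k+1})$. Assume $(C_k)$ from now on.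

**Step 5: the end $Q_k$ lies ahead of $x_k^R$.** This step locates the other end of $\rho_k$. Since $x_k$ lies on $e$, the piece $\rho_k$ belongs to $e$. By $(C_k)$ we have $x_1^L<x_k^R<Q'$. The ends of $\tau$ are $x_1^L$ and $Q'$, so $\rho_k\ne\tau$. By (P2), applied to $\tau$, and by (P1),
$$x_1^L<Q_k\le Q'. \tag{3}$$

Suppose that $Q_k<x_k^R$. Then $Q_k$ lies in $\beta_1\cup\dots\cup\beta_k$, as copies of $v$ are not ends. The edge $e$ crosses $vu_j$ at $x_j$ for $1\le j\le k$, so (P3) says that $Q_k$ is one of the points $x_j^L$ or $x_j^R$ with $1\le j\le k$. By (3) it is not $x_1^L$, and it is not $x_k^R$. What remains is $x_j^L$ with $2\le j\le k$, which is an end of $\rho_{j-1}$ because $j-1$ is good, or $x_j^R$ with $1\le j<k$, which is an end of $\rho_j$. (For $k=1$ nothing remains, and we already have a contradiction.) In either case $Q_k$ is an end of some $\rho_j$ with $1\le j<k$, so $\rho_k=\rho_j$ by (P1). But $j$ is good, so the ends of $\rho_j$ are $x_j^R$ and $x_{j+1}^L$, and neither of them is $x_k^R$. This is a contradiction. Since $Q_k\ne x_k^R$, we obtain, together with (2) and (3),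
$$x_k^R<Q_k\le Q'\le Q_0. \tag{4}$$

**Step 6: the index $k$ is good.** This is where the minimal choice is used. Suppose $k$ were bad. By (4) the arc $A_k$, which goes forward from $x_k^R$ to $Q_k$, satisfies $A_k\subseteq A_0$. The point $x_1^L$ is an end of a piece and lies in $A_0$. It does not lie in $A_k$, since $x_1^L<x_k^R$. So $A_k$ contains fewer ends than $A_0$, contradicting the choice of the index $0$. Hence $k$ is good: $Q_k=x_{k+1}^L$ and $e_{k+1}=e$.

**Step 7: the chord $\tau$ reaches over $\beta_{k+1}$ as well.** This step completes $(C_{k+1})$. If $k=N-1$, then $x_{k+1}=x_0$, and $e$ contains $x_0,x_1,\dots,x_{N-1}$, contradicting (P5). So $k+1\le N-1$. Since $\rho_k\neq\tau$, (P1) shows that the end $x_{k+1}^L=Q_k$ of $\rho_k$ is not an end of $\tau$. With (4) we get $x_{k+1}^L<Q'$.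

Suppose $Q'\in\beta_{k+1}$. Since $e$ crosses $vu_{k+1}$ at $x_{k+1}$, (P3) gives $Q'=x_{k+1}^R$. Now consider the pieces $\rho_1,\rho_2,\dots,\rho_k,\tau$ of $e$. For $1\le j\le k$ the ends of $\rho_j$ are $x_j^R$ and $x_{j+1}^L$, and the ends of $\tau$ are $x_{k+1}^R$ and $x_1^L$. So these pieces are distinct. Each $\rho_j$ with $j<k$ is joined to $\rho_{j+1}$ at $x_{j+1}$, then $\rho_k$ is joined to $\tau$ at $x_{k+1}$, and $\tau$ is joined to $\rho_1$ at $x_1$. The crossings $x_1,\dots,x_{k+1}$ are distinct, so this contradicts (P4). Hence $Q'\notin\beta_{k+1}$. Since $Q'>x_{k+1}^L$, it comes after all of $\beta_{k+1}$. So $(C_{k+1})$ holds. $\blacksquare$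

This proves Lemma 1, and with it Lemma 2 and Theorem 1.

It is worth checking where each hypothesis was used. Planarity of $F$ gives (P1) and (P2). The rule that two edges cross at most once gives (P3). The rule that adjacent edges do not cross makes $S$ plane and gives (P3) and (P5). Completeness enters because $v$ has an edge to every endpoint of every edge of $F$, and (P5) depends on that. Connectedness of $F$ was never used.

## Fixed leaves, single-edge exchanges, and a bound on distances

The same tools give somewhat more than connectedness. The *flip graph* of the plane spanning trees of $D$ has the trees in $\mathcal T_D$ as its vertices, two of them being adjacent if they differ by exchanging a single edge. In the square, $\{12,23,14\}$ and $\{12,13,14\}$ are adjacent in it.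

**Theorem 2.** Let $D$ be a simple drawing of $K_n$, $n\ge 2$.

1. For every vertex $v$, the subgraph of $\mathcal F(\mathcal T_D)$ induced by the trees having $v$ as a leaf is connected.
2. The spanning subgraph of $\mathcal F(\mathcal T_D)$ that keeps only those adjacencies $T\sim T'$ for which $T,T'$ differ by exchanging a single edge (and $T\cup T'$ is plane) is connected. In particular, the flip graph of plane spanning trees of $D$ is connected.
3. Every $T\in\mathcal T_D$ has distance at most $2^{n-2}-1$ in $\mathcal F(\mathcal T_D)$ from every star. Hence the diameter of $\mathcal F(\mathcal T_D)$ is at most $2^{n-1}-2$.

**Proof of part 1.** For $n=2$ there is only one tree. For $n\ge 3$ this is step (i) in the proof of Theorem 1: that path stays inside $\mathcal L_v$. The induction hypothesis used there is now available, as Theorem 1 for $n-1$.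

**Proof of part 2.** We replace each move of $\mathcal F(\mathcal T_D)$ by single-edge exchanges. By Theorem 1 it suffices to join two compatible trees $T\neq T'$. Take an edge $f\in T'\setminus T$. The graph $T+f$ contains a cycle, and this cycle contains an edge $g\notin T'$, because $T'$ is acyclic. In particular $g\neq f$, so $g\in T$. Then $T+f-g$ is a spanning tree contained in $T\cup T'$. Since $T\cup T'$ is plane, $T+f-g$ is plane and is compatible with both $T$ and $T'$. It differs from $T$ by one exchange, and it has one more edge in common with $T'$ than $T$ has. Repeat with $T+f-g$ in place of $T$. After finitely many exchanges we arrive at $T'$. The statement about the flip graph follows, because the flip graph contains all these adjacencies.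

**Proof of part 3.** We show the first claim by induction on $n$, keeping track of the length of the walks from Lemma 2. For $n=2$ there is only one tree, and the bound is $2^0-1=0$. Let $n\ge 3$, let $T\in\mathcal T_D$, and let $w$ be a vertex. A tree on at least two vertices has at least two leaves, so $T$ has a leaf $v\neq w$. Let $a$ be the edge of $T$ at $v$. By induction, in $\mathcal F(\mathcal T_{D-v})$ there is a path $R_0,\dots,R_k$ from $R_0=T-v$ to the star $R_k$ of $w$ in $D-v$, with $k\le 2^{n-3}-1$. Put $b=vw$. Then $R_k+b$ is the star $S_w$ of $D$, which is plane. Lemma 2 gives a walk from $T=R_0+a$ to $S_w$ of at most
$$2k+1\;\le\; 2\,(2^{n-3}-1)+1\;=\;2^{n-2}-1$$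
steps. This proves the first claim. Any two trees can be joined through a star, so the diameter is at most $2\,(2^{n-2}-1)=2^{n-1}-2$. $\blacksquare$

No claim is made that the bound in part 3 is close to optimal. For the square with which we began it gives $6$, while the true diameter is $2$.
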